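# Clashing chains of equations and countable semigroups

## Two chains of equations through eight elements

Fix a semigroup $S$ and eight elements $g,h,a,b,c,d,u,v\in S$, not necessarily distinct. For each $n\ge 1$ we look at two systems of equations with these eight elements as coefficients. The unknowns of the first are $x_1,\dots,x_n,z$, those of the second are $y_1,\dots,y_n$, and we put $x_0=g$, $y_0=u$:

$$(X_n)\qquad x_i d=x_{i+1}c\ \ (0\le i<n),\qquad x_n d=z a,\qquad z b=h b;$$

$$(Y_n)\qquad c\,y_i=d\,y_{i+1}\ \ (0\le i<n),\qquad a\,y_n=b\,v .$$

The system $(X_n)$ moves letters on the left of a middle letter; $(Y_n)$ moves letters on the right. Let us see what happens for $n=1$ when both are solvable. The equations are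

$$gd=x_1c,\quad x_1d=za,\quad zb=hb,\qquad cu=dy_1,\quad ay_1=bv,$$

and they let us compute

$$gdu=x_1cu=x_1dy_1=zay_1=zbv=hbv.$$

The middle letter works like a turn marker. While it is $d$, an $(X)$-equation may raise the left index, and this turns $d$ into $c$. While it is $c$, a $(Y)$-equation may raise the right index, and this turns $c$ back into $d$. So the two indices rise together, and if the chains have the same length they end together.

**Lemma 1.** If $(X_n)$ and $(Y_n)$ are both solvable in $S$, for the same $g,h,a,b,c,d,u,v$ and the same $n$, then $gdu=hbv$.

**Proof.** For $0\le i<n$ we have $x_i d y_i=x_{i+1}c\,y_i=x_{i+1}d\,y_{i+1}$, by one equation of $(X_n)$ and then one of $(Y_n)$. Chaining these for $i=0,\dots,n-1$ and then using the last equations,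

$$gdu=x_0dy_0=x_ndy_n=z a y_n=z b v=h b v.\qquad\blacksquare$$

Here is what this is for. Suppose $gdu\ne hbv$. Then at this 8-tuple, for each $n$, at most one of $(X_n)$, $(Y_n)$ is solvable, and this stays true in every larger semigroup. An 8-tuple can therefore carry a set $\sigma$ of positive integers: solve $(X_n)$ for $n\in\sigma$ and $(Y_n)$ for $n\notin\sigma$. Two different sets can never be carried by the same 8-tuple with $gdu\neq hbv$. A countable semigroup has only countably many 8-tuples, while there are $2^{\aleph_0}$ sets $\sigma$. The work lies in showing that each $\sigma$ really can be carried, inside a small and tame semigroup.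

## Universality for countable locally finite semigroups

**Definitions.** A semigroup is a nonempty set with an associative product. It is *locally finite* if each of its finitely generated subsemigroups is finite. A semigroup $A$ *embeds* into $S$ (we also say that $S$ embeds $A$) if there is an injective homomorphism $A\to S$. "Countable" means finite or countably infinite, and $\mathfrak c=2^{\aleph_0}$. A semigroup $A$ with zero *satisfies $A^k=0$* if every product of $k$ elements is $0$.

For example, a set with a marked element $0$ and all products equal to $0$ satisfies $A^2=0$. If $A^4=0$, then $A$ is locally finite: the subsemigroup generated by $r$ elements consists of products of one, two or three generators and possibly $0$, so it has at most $r+r^2+r^3+1$ elements.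

The question is from Igor Dolinka and Robert D. Gray, "Universal locally finite maximally homogeneous semigroups and inverse semigroups", arXiv:1704.00641 (2017): is there a countable semigroup which embeds every countable locally finite semigroup? For comparison, P. Hall's universal group $\mathcal U$ is a countable locally finite group into which every countable locally finite group embeds. Note that the semigroup asked for is not itself required to be locally finite. The answer is no.

**Theorem 1.** There is a family $(A_\sigma)_{\sigma\in\Sigma}$, $|\Sigma|=\mathfrak c$, of countable commutative semigroups with zero, satisfying $A_\sigma^4=0$ and $x^2=0$ for all $x\in A_\sigma$ (hence locally finite), such that any semigroup $S$ embeds at most $\max(|S|,\aleph_0)$ of the $A_\sigma$. In particular, a countable semigroup embeds only countably many of them. So no countable semigroup embeds every countable locally finite semigroup.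

**Theorem 2.**

1. Let $\mathcal K$ be any class of countable semigroups containing all $A_\sigma$ (for example: all countable semigroups; the locally finite ones; the commutative ones with $x_1x_2x_3x_4=0$ and $x^2=0$). The least cardinality of a semigroup embedding all members of $\mathcal K$ is exactly $\mathfrak c$.
2. Let $\mathcal N_k$ be the class of countable semigroups with zero satisfying $A^k=0$. There is a countable semigroup embedding all members of $\mathcal N_k$ if and only if $k\le 3$. For $k=3$ it can be chosen in $\mathcal N_3$.

## A countable home for finite semigroups and for $A^3=0$

Before proving a negative result, we see how much a countable semigroup *can* contain.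

**All finite semigroups.** Up to isomorphism there are only countably many finite semigroups $F_1,F_2,\dots$, since each is given by a multiplication table on some $\{1,\dots,r\}$. Take their disjoint union with one new element $0$. Multiply two elements of the same $F_k$ as in $F_k$, and let all other products be $0$. If $x,y,z$ lie in one $F_k$, associativity holds there; otherwise $(xy)z=0=x(yz)$. This countable semigroup embeds every finite semigroup.

**$A^1=0$ and $A^2=0$.** In the first case $A=\{0\}$. In the second all products are $0$, and such an $A$ embeds into the countably infinite semigroup with all products $0$.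

**$A^3=0$.** Now products need not vanish, yet there is still a countable universal object, and it even lies in $\mathcal N_3$. This is the positive half of Theorem 2(2), because for $k\le 3$ we have $\mathcal N_k\subseteq\mathcal N_3$.

**Step 1: building $U$.** The aim is a countable semigroup in which every finite list of demands "a new element with these products against finitely many old ones" is met. Let $P^*=\{0,1,2,\dots\}$, used as a set of symbols. We build countable sets $\emptyset=G_0\subseteq G_1\subseteq\cdots$, disjoint from $P^*$, and maps $\mu:G_j\times G_j\to P^*$, each extending the previous one. Given $G_j$, consider all quadruples $(H,l,r,q)$ with $H\subseteq G_j$ finite, $l,r:H\to P^*$ maps and $q\in P^*$. There are countably many: a countable set has countably many finite subsets, and there are countably many maps from a finite set to a countable one. For each quadruple add one new element $w$ to $G_j$, and set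

$$\mu(w,t)=l(t),\quad \mu(t,w)=r(t)\quad(t\in H),\qquad \mu(w,w)=q .$$

All remaining new values of $\mu$ (between $w$ and elements of $G_j\setminus H$, and between two distinct new elements) are $0$. This gives $G_{j+1}$, again countable. Put $G^*=\bigcup_j G_j$ and $U=G^*\sqcup P^*$. The product is $st=\mu(s,t)$ for $s,t\in G^*$, and all other products are $0\in P^*$.

**Step 2: $U$ is a semigroup with $U^3=0$.** We need associativity. All products lie in $P^*$, and $P^*U=UP^*=\{0\}$. So $(xy)z=0=x(yz)$ for all $x,y,z\in U$. Thus $U$ is a countable member of $\mathcal N_3$.

**Step 3: splitting a given $A\in\mathcal N_3$.** The aim is to separate the part of $A$ where products live from the part where they are formed. Let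

$$P=\{p\in A:pA=Ap=\{0\}\},\qquad G=A\setminus P .$$

Then $0\in P$. Also $AA\subseteq P$, since $(xy)t=0=t(xy)$ for all $t$. Choose an injection $f:P\to P^*$ with $f(0)=0$.

**Step 4: extending $f$ to $G$.** We place the elements of $G$ one at a time. Enumerate $G=\{g_1,g_2,\dots\}$, finite or infinite. Suppose $f(g_1),\dots,f(g_{k-1})\in G^*$ are chosen and distinct. The finite set $H=\{f(g_1),\dots,f(g_{k-1})\}$ lies in some $G_j$. Let $f(g_k)\in G_{j+1}\setminus G_j$ be the element added for $(H,l,r,q)$ with

$$l(f(g_i))=f(g_kg_i),\quad r(f(g_i))=f(g_ig_k)\quad(i<k),\qquad q=f(g_k^2).$$

The right-hand sides are defined because $AA\subseteq P$, and $l,r$ are well defined because the $f(g_i)$ are distinct. Since $f(g_k)\notin G_j\supseteq H$, it differs from all earlier choices.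

**Step 5: $f$ is an embedding.** We check injectivity and products. The map $f$ is injective on $P$ and on $G$, and $f(P)\subseteq P^*$, $f(G)\subseteq G^*$ are disjoint. By the choice of $l,r,q$, $f(g_i)f(g_k)=f(g_ig_k)$ for all $i,k$. If $x\in P$ or $y\in P$, then $xy=0$, and one of $f(x),f(y)$ lies in $P^*$, so $f(x)f(y)=0=f(xy)$. Hence $f:A\to U$ is an embedding. $\blacksquare$

## Where counting isomorphism types stops

**Counting countable semigroups.** A first attempt at a negative answer: there are $\mathfrak c$ pairwise non-isomorphic countable locally finite semigroups, which looks like too many for one countable $S$. But a countable $S$ may have $\mathfrak c$ subsemigroups, and $U$ shows that this can really happen. For nonempty $\tau\subseteq\{3,4,5,\dots\}$ let $\Gamma_\tau$ be the disjoint union of one cycle of length $\ell$ for each $\ell\in\tau$, with vertex set $V$. On $V\sqcup\{p,0\}$ let $vw=p$ if $v,w$ are adjacent vertices, and let all other products be $0$. Every product of three elements is $0$ under both bracketings, so this is a member of $\mathcal N_3$. Since every vertex has a neighbor, the elements annihilating everything are exactly $p$ and $0$. So the semigroup determines $V$, and it determines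 adjacency as $vw\ne0$; hence it determines $\tau$. These are $\mathfrak c$ non-isomorphic semigroups, and all of them embed in the countable semigroup $U$.

**Counting finite tuples.** What *is* countable is the set of finite tuples of $S$. So $S$ has only countably many finitely generated subsemigroups, and $\mathfrak c$ non-isomorphic finitely generated semigroups could not all embed. But here this does not help either: a finitely generated locally finite semigroup is finite, and all finite semigroups embed in one countable semigroup, as we saw.

So a tuple cannot store an infinite set $\sigma$ in the semigroup it generates. It has to store it in the way it sits in the rest of $A_\sigma$, for instance through the set of $n$ for which some system with the tuple as coefficients is solvable. A homomorphism sends solutions to solutions, so solvability passes from $A_\sigma$ to $S$. Unsolvability does not, because $S$ may contain new solutions. With a single family such as $(X_n)$, the image tuple in $S$ only tells us that $\sigma\subseteq\{n:(X_n)\text{ solvable in }S\}$, and one tuple could serve many $\sigma$. This is why there are two families. Membership *and* non-membership are both recorded by solvability, and Lemma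 1 together with $gdu\ne hbv$ makes the two records incompatible. The inequality $gdu\neq hbv$ does survive in $S$, since embeddings are injective.

What remains is to build $A_\sigma$.

## Monomials of three types and their quotients

**Textbook facts.** A *congruence* on a semigroup $B$ is an equivalence relation $\rho$ such that $s\,\rho\,t$ implies $Ns\,\rho\,Nt$ and $sN\,\rho\,tN$ for all $N\in B$; then $B/\rho$ is a semigroup. The equivalence relation *generated* by a set of pairs relates $s$ and $t$ exactly when there is a finite chain $s=s_0,s_1,\dots,s_k=t$ ($k\ge0$) in which each consecutive pair is, in one order or the other, a generating pair. Consequently, if a set $C$ contains either both or neither member of every generating pair, then $C$ is a union of equivalence classes.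

**Definition.** Let $X,M,Y$ be pairwise disjoint nonempty countable sets. A *monomial* is a nonempty set $K\subseteq X\cup M\cup Y$ with at most one element in each of $X,M,Y$. Its *type* is the set of those among $X,M,Y$ that it meets. Let $B=B(X,M,Y)$ be the set of all monomials together with an element $0$. Put $K\cdot L=K\cup L$ if the types of $K$ and $L$ are disjoint, $K\cdot L=0$ otherwise, and let $0$ be a zero element.

We write $xm$, $my$, $xmy$ for $\{x,m\}$, $\{m,y\}$, $\{x,m,y\}$. For example, with $x,x'\in X$, $m\in M$, $y\in Y$: $xm\cdot y=xmy$ has type $\{X,M,Y\}$, while $xm\cdot x'=0$, because both factors meet $X$.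

**$B$ is a countable commutative semigroup with $K^2=0$ for all $K$ and $B^4=0$.** If $K\cdot L\ne0$, its type is the disjoint union of the types of $K$ and $L$. So, under either bracketing, a product of three monomials is their union if the three types are pairwise disjoint, and $0$ otherwise. This is associativity. Commutativity is clear. Since types are nonempty, $K^2=0$. A nonzero product of four monomials would have a type with at least four elements, but there are only three letters $X,M,Y$; so $B^4=0$. Finally, $B$ is countable because its nonzero elements are finite subsets of a countable set.

Next we impose equations such as $xd=x'c$ or $cy=dy'$ on $B$ and keep track of what else becomes equal.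

**Lemma 2.** Let $R$ be a set of pairs of monomials of $B=B(X,M,Y)$, where in each pair both members have type $\{X,M\}$ or both have type $\{M,Y\}$. Let $E$ be the set of all pairs obtained from pairs in $R$ of type $\{X,M\}$ by multiplying both members by one $y\in Y$, or from pairs in $R$ of type $\{M,Y\}$ by multiplying both members by one $x\in X$. Let $\rho$ be the equivalence relation on $B$ generated by $R\cup E$. Then:

1. $\rho$ is a congruence;
2. the class of $0$ is $\{0\}$, related monomials have equal type, and on monomials of type $\{X,M,Y\}$ the relation $\rho$ is the equivalence generated by $E$;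
3. $A=B/\rho$ is a countable commutative semigroup with zero, $A^4=0$, and $x^2=0$ for all $x\in A$.

**Proof.** (1) First we see what multiplication does to one generating pair $(K,L)$. Let $N\in B$. Suppose $(K,L)\in R$ has type $\{X,M\}$. If $N=\{y\}$ with $y\in Y$, then $(NK,NL)\in E$. Any other $N$ is $0$ or meets $X$ or $M$, so $NK=NL=0$. Suppose $(K,L)\in R$ has type $\{M,Y\}$. If $N=\{x\}$ with $x\in X$, then $(NK,NL)\in E$; any other $N$ gives $NK=NL=0$. If $(K,L)\in E$, both members have the full type, so $NK=NL=0$ always. Now let $s\,\rho\,t$ with a chain $s=s_0,\dots,s_k=t$. In the sequence $Ns_0,\dots,Ns_k$ consecutive members are equal (both $0$) or form a pair of $E$ in some order. So $Ns\,\rho\,Nt$. As $B$ is commutative, this suffices.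

(2) Generating pairs consist of two monomials of equal type. So a chain never leaves $0$, never changes type, and inside type $\{X,M,Y\}$ it uses only pairs in $E$.

(3) Commutativity, countability, $A^4=0$ and $x^2=0$ pass from $B$ to its quotient. $\blacksquare$

## Length one: two extensions that cannot be glued

Let $M=\{a,b,c,d\}$ and $D=B(\{g,h\},M,\{u,v\})$, a semigroup with $3\cdot5\cdot3=45$ elements (the choices "none or one" from each set, with the empty choice replaced by $0$). In $D$ we have $gdu\ne hbv$, as these are different sets.

*Solving $(X_1)$ over $D$.* In $B(\{g,h,x_1,z\},M,\{u,v\})$ impose, as in Lemma 2, $gd\sim x_1c$, $x_1d\sim za$, $zb\sim hb$. The resulting classes of size greater than one are $\{gd,x_1c\}$, $\{x_1d,za\}$, $\{zb,hb\}$ and the sets obtained from these three by adjoining $u$ to each member, or $v$ to each member. Each contains at most one monomial of $D$, so $D$ embeds in the quotient $D_X$, and $(X_1)$ is solvable in $D_X$.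

*Solving $(Y_1)$ over $D$.* In $B(\{g,h\},M,\{u,v,y_1\})$ impose $cu\sim dy_1$, $ay_1\sim bv$. The classes of size greater than one are $\{cu,dy_1\}$, $\{ay_1,bv\}$ and the sets obtained by adjoining $g$ to each member, or $h$ to each member. Again each contains at most one monomial of $D$. So $D$ embeds in the quotient $D_Y$, and $(Y_1)$ is solvable there.

No semigroup contains $D_X$ and $D_Y$ over the same copy of $D$: in it both systems would be solvable at $(g,h,a,b,c,d,u,v)$, so Lemma 1 would give $gdu=hbv$, but these differ in $D$. So the strategy that built $U$, extending what we have step by step and meeting every demand, breaks down already here. Still, a semigroup may contain $D_X$ over one copy of $D$ and $D_Y$ over another. Two clashing extensions are harmless; we need $\mathfrak c$ of them, pairwise clashing, each over a single 8-tuple.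

For this, many lengths must coexist over one 8-tuple without forcing $gdu=hbv$. Let us test a single length $n$ on the left against a single length $m\ne n$ on the right, starting at $gdu$ and rewriting forward.

- $n=1$, $m=2$: $gdu=x_1cu=x_1dy_1=zay_1$. The left chain has ended and the middle letter is $a$, but the only equation with $a$ in front of a $y$ is $ay_2=bv$. We have $y_1$ instead of $y_2$, and we are stuck.
- $n=2$, $m=1$: $gdu=x_1cu=x_1dy_1=x_2cy_1$. Now $c$ asks the right chain to move from $y_1$ to $y_2$, but there is no $y_2$. We are stuck.

So unequal lengths seem harmless. The proof below makes this rigorous for all lengths at once, backward moves included.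

## The semigroups $A_\sigma$

Let $\mathbb N=\{1,2,\dots\}$ and let $\Sigma$ be the set of all $\sigma$ with $\emptyset\ne\sigma\subsetneq\mathbb N$. Only two subsets of $\mathbb N$ are left out, so $|\Sigma|=\mathfrak c$. Fix $\sigma\in\Sigma$. From here on $n$ ranges over $\sigma$ and $m$ over $\mathbb N\setminus\sigma$; superscripts on $x,y,z$ are indices, not powers.

**Step 1: letters.** We give each $n\in\sigma$ its own unknowns for $(X_n)$, and each $m\notin\sigma$ its own unknowns for $(Y_m)$, with the eight coefficients shared. Take pairwise disjoint sets of pairwise distinct symbols

$$X=\{g,h\}\cup\{x^n_i:n\in\sigma,\ 1\le i\le n\}\cup\{z^n:n\in\sigma\},\qquad M=\{a,b,c,d\},$$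

$$Y=\{u,v\}\cup\{y^m_i:m\notin\sigma,\ 1\le i\le m\},$$

and put $x^n_0:=g$ and $y^m_0:=u$ for all $n$ and $m$. Let $B=B(X,M,Y)$.

**Step 2: relations.** We impose exactly the equations of the systems we want solvable. Let $R$ consist of the pairs

$$x^n_i d\sim x^n_{i+1}c\ (0\le i<n),\quad x^n_nd\sim z^na,\quad z^nb\sim hb\qquad(n\in\sigma),$$

$$c\,y^m_i\sim d\,y^m_{i+1}\ (0\le i<m),\quad a\,y^m_m\sim b\,v\qquad(m\notin\sigma).$$

The pairs in the first line have type $\{X,M\}$, those in the second have type $\{M,Y\}$, so Lemma 2 applies. Its set $E$ consists of the following pairs, for all $n\in\sigma$, $m\notin\sigma$, $x\in X$, $y\in Y$: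

- (E1) $x^n_i d\,y\sim x^n_{i+1}c\,y$, $\ 0\le i<n$;
- (E2) $x^n_n d\,y\sim z^n a\,y$;
- (E3) $z^n b\,y\sim h b\,y$;
- (E4) $x\,c\,y^m_i\sim x\,d\,y^m_{i+1}$, $\ 0\le i<m$;
- (E5) $x\,a\,y^m_m\sim x\,b\,v$.

**Step 3: the quotient.** Let $\rho$ be the congruence generated as in Lemma 2 and $A_\sigma=B/\rho$. By Lemma 2, $A_\sigma$ is a countable commutative semigroup with zero, $A_\sigma^4=0$, and $x^2=0$ for all $x\in A_\sigma$. We use the same names for symbols and their images in $A_\sigma$. The pairs in $R$ say precisely that, with respect to $g,h,a,b,c,d,u,v\in A_\sigma$,

$$(X_n)\text{ is solvable in }A_\sigma\text{ for every }n\in\sigma,\quad (Y_m)\text{ is solvable in }A_\sigma\text{ for every }m\in\mathbb N\setminus\sigma.\tag{1}$$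

## Separating $gdu$ from $hbv$

We must show that the relations in $E$ do not connect $gdu$ to $hbv$. The way to do this is to list everything that rewriting from $gdu$ can reach, and check that the list is closed.

To find the list, start at $gdu$. A first step by (E1) chooses some $n\in\sigma$ and gives $x^n_1cu$. A step by (E4) chooses some $m\notin\sigma$ and gives $x^n_1dy^m_1$. After that, moving forward with the same $n,m$, we meet $x^n_idy^m_i$ and $x^n_{i+1}cy^m_i$, and, if $m$ is large enough, at the end $z^nay^m_n$. So with $d$ in the middle the two lower indices agree, and with $c$ the left one is ahead by one. These monomials form our list.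

**Lemma 3.** In $A_\sigma$, $gdu\ne hbv$.

**Proof.** **Step 1: the set $C$.** We write the list down. For $i\ge0$ let

$$L_i=\{y^m_i:\ m\notin\sigma,\ m\ge i\}.$$

Then $L_0=\{u\}$, as $\sigma\neq\mathbb N$. The sets $L_i$ are pairwise disjoint and none contains $v$. For $m\notin\sigma$ and $0\le i\le m$,

$$y^m_i\in L_j\iff j=i.\tag{2}$$

Let $C$ be the set of all monomials of the following forms, over all $n\in\sigma$:

- (C1) $x^n_i d\,y$ with $0\le i\le n$, $y\in L_i$;
- (C2) $x^n_{i+1}c\,y$ with $0\le i<n$, $y\in L_i$;
- (C3) $z^n a\,y$ with $y\in L_n$.

We have $gdu\in C$: take $i=0$ in (C1) with any $n\in\sigma$, which exists since $\sigma\ne\emptyset$. And $hbv\notin C$, since no member of $C$ contains $b$.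

**Step 2: $C$ is closed under $E$.** The aim is to show, for each pair in $E$, that one member is in $C$ if and only if the other is. Recall that the symbols $x^n_i$ with $i\ge1$ and $z^n$ determine their indices, and that $x^n_0=g$ for all $n$.

- (E1), $0\le i<n$. The left side $x^n_idy$ contains $d$, so it can only be in $C$ through (C1). If $i\ge1$, the symbol $x^n_i$ determines $n$ and $i$, so the condition is $y\in L_i$. If $i=0$, the symbol is $g$, which occurs in (C1) only with index $0$, so the condition is $y\in L_0$. The right side $x^n_{i+1}cy$ can only be in $C$ through (C2), and $x^n_{i+1}$ determines $n$ and $i+1$, so the condition is again $y\in L_i$.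
- (E2). Since $n\ge1$, $x^n_n$ determines $n$, and $x^n_ndy\in C$ iff $y\in L_n$ by (C1). By (C3), $z^nay\in C$ iff $y\in L_n$.
- (E3). Both sides contain $b$, so neither is in $C$.
- (E4), $0\le i<m$. The left side $x\,c\,y^m_i$ can only be in $C$ through (C2), that is, if $x=x^n_{j+1}$ with $n\in\sigma$, $0\le j<n$ and $y^m_i\in L_j$. By (2), $j=i$. So the condition is: $x=x^n_{i+1}$ for some $n\in\sigma$ with $n\ge i+1$. The right side $x\,d\,y^m_{i+1}$ can only be in $C$ through (C1), that is, if $x=x^n_j$ with $n\in\sigma$, $0\le j\le n$ and $y^m_{i+1}\in L_j$. By (2), $j=i+1$. So the condition is: $x=x^n_{i+1}$ for some $n\in\sigma$ with $n\ge i+1$. The two conditions coincide.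
- (E5). The right side $x\,b\,v$ contains $b$, so it is not in $C$. If the left side $x\,a\,y^m_m$ were in $C$, it would be so through (C3): $x=z^n$ with $n\in\sigma$ and $y^m_m\in L_n$. By (2), $n=m$. But $n\in\sigma$ and $m\notin\sigma$. So neither side is in $C$.

**Step 3: conclusion.** All monomials in $C$ have type $\{X,M,Y\}$, and on this type $\rho$ is generated by $E$ (Lemma 2(2)). So $C$ is a union of $\rho$-classes. As $gdu\in C$ and $hbv\notin C$, they are not $\rho$-related. $\blacksquare$

Note the single place where the disjointness of $\sigma$ and its complement enters: (E5). There a left chain and a right chain of the same length would let the walk leave $C$ towards $hbv$, exactly as in Lemma 1.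

## Eight-tuples and the proof of Theorem 1

The family is $(A_\sigma)_{\sigma\in\Sigma}$; its stated properties were verified in Step 3 of the construction, and $A_\sigma^4=0$ gives local finiteness. It remains to bound how many members embed in a given semigroup.

**Step 1: recording each embedding by an 8-tuple.** We want a map from embeddable $\sigma$'s to a set whose size we control. Let $S$ be a semigroup and $\Sigma'=\{\sigma\in\Sigma:A_\sigma\text{ embeds in }S\}$. Choose an embedding $\varphi_\sigma:A_\sigma\to S$ for each $\sigma\in\Sigma'$, and consider

$$\sigma\mapsto\big(\varphi_\sigma(g),\varphi_\sigma(h),\varphi_\sigma(a),\varphi_\sigma(b),\varphi_\sigma(c),\varphi_\sigma(d),\varphi_\sigma(u),\varphi_\sigma(v)\big)\in S^8.\tag{3}$$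

**Step 2: the map (3) is injective on $\Sigma'$.** This is where the two systems clash. Suppose $\sigma\ne\tau$ in $\Sigma'$ have the same image $(\bar g,\bar h,\bar a,\bar b,\bar c,\bar d,\bar u,\bar v)$. Interchanging $\sigma$ and $\tau$ if necessary, there is $n\in\sigma\setminus\tau$. By (1) for $A_\sigma$, the system $(X_n)$ is solvable in $A_\sigma$; applying $\varphi_\sigma$ to a solution, $(X_n)$ is solvable in $S$ for $\bar g,\dots,\bar v$. By (1) for $A_\tau$ and $n\notin\tau$, the system $(Y_n)$ is solvable in $A_\tau$; applying $\varphi_\tau$, $(Y_n)$ is solvable in $S$ for the same eight elements. Lemma 1 gives $\bar g\bar d\bar u=\bar h\bar b\bar v$, that is, $\varphi_\sigma(gdu)=\varphi_\sigma(hbv)$. Since $\varphi_\sigma$ is injective, $gdu=hbv$ in $A_\sigma$, contradicting Lemma 3.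

**Step 3: counting.** The bound now follows from the size of $S^8$. If $S$ is finite, $S^8$ is finite; if $S$ is infinite, $|S|^8=|S|$. Hence $|\Sigma'|\le|S|^8\le\max(|S|,\aleph_0)$. If $S$ is countable, at most $\aleph_0<\mathfrak c=|\Sigma|$ of the countable locally finite semigroups $A_\sigma$ embed in $S$, so some $A_\sigma$ does not. $\blacksquare$

## Cardinality $\mathfrak c$ and nilpotency index $4$ as thresholds

**Proof of Theorem 2(1).** **Step 1: lower bound.** We show that a semigroup $S$ embedding all members of $\mathcal K$ is large. It embeds all $\mathfrak c$ of the $A_\sigma$, so Theorem 1 gives $\mathfrak c\le\max(|S|,\aleph_0)$. Since $\aleph_0<\mathfrak c$, this forces $|S|\ge\mathfrak c$.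

**Step 2: upper bound.** We exhibit one semigroup of cardinality $\mathfrak c$ that embeds every countable semigroup, by the Cayley representation. Let $T_{\mathbb N}$ be the semigroup of all maps $\mathbb N\to\mathbb N$ under composition; $|T_{\mathbb N}|=\aleph_0^{\aleph_0}=\mathfrak c$. Let $A$ be a countable semigroup, and adjoin a new identity $1$ to get $A^1$, a countable set. Let $s\in A$ act on $A^1$ by $\lambda_s:x\mapsto sx$. Since $(st)x=s(tx)$, we have $\lambda_{st}=\lambda_s\lambda_t$. Since $\lambda_s(1)=s$, the map $s\mapsto\lambda_s$ is injective. Now identify $A^1$ with a subset of $\mathbb N$ by an injection, and extend each $\lambda_s$ to $\mathbb N$ by fixing all points outside this subset. Each $\lambda_s$ maps $A^1$ into itself, so the extensions compose as the $\lambda_s$ do, and we obtain an embedding $A\to T_{\mathbb N}$. As all members of $\mathcal K$ are countable, $T_{\mathbb N}$ embeds them all. The least cardinality is therefore exactly $\mathfrak c$. $\blacksquare$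

**Proof of Theorem 2(2).** **Step 1: $k\ge4$.** Here we show that no countable semigroup works. If every product of four elements is $0$, so is every product of $k\ge4$ elements; hence $\mathcal N_k\supseteq\mathcal N_4$, and $\mathcal N_4$ contains every $A_\sigma$. By Theorem 1 a countable semigroup embeds only countably many of the $A_\sigma$, so it does not embed all members of $\mathcal N_k$.

**Step 2: $k\le3$.** Here we need a countable semigroup that works. We have $\mathcal N_k\subseteq\mathcal N_3$, and the semigroup $U$ constructed above is countable, satisfies $U^3=0$, and embeds every member of $\mathcal N_3$. So $U$ serves for all $k\le3$, and $U\in\mathcal N_3$. $\blacksquare$
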